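\title{The Chern--Hamilton energy of contact metrics and the Lyapunov exponent of the Reeb flow}

\begin{abstract}
Let $(M,\alpha)$ be a closed connected contact $3$-manifold. We show that the infimum of the Chern--Hamilton Dirichlet energy over the contact metrics adapted to $\alpha$ equals $\int_M\chi^2\,\alpha\wedge d\alpha$, where $\chi\ge0$ is the pointwise Lyapunov exponent of the Reeb flow. For Anosov Reeb flows the infimum is known to be $\mathtt h^2/\mathrm{Vol}$, where $\mathtt h$ is the entropy of the contact volume, and it has been asked whether this formula holds for all contact forms. It holds exactly when $\chi$ is almost everywhere constant, and every contact structure on a closed $3$-manifold has a contact form for which it fails. We also show that the infimum is attained only when the Reeb field is Killing for an adapted metric or the contact manifold is algebraic Anosov. The proofs view adapted metrics as sections of a bundle of hyperbolic planes and average a metric along the flow by taking centers of mass in the fibers.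
\end{abstract}

\section{Introduction}

\subsection{Contact metrics and their energy}

Throughout, $M$ is a closed connected $3$-manifold, all objects are $C^\infty$, and $\alpha$ is a contact form on $M$: the $3$-form $\Omega=\alpha\wedge d\alpha$ vanishes nowhere. We orient $M$ by $\Omega$ and write $\mathrm{Vol}=\int_M\Omega$ and $\mu=\Omega/\mathrm{Vol}$; ``a.e.''\ refers to $\mu$. The contact structure is the plane field $\xi=\ker\alpha$; all contact structures below are cooriented, that is, of this form. The Reeb field $X=X_\alpha$ is defined by $\alpha(X)=1$ and $\iota_Xd\alpha=0$, and $\varphi^t$ is its flow. Since $\mathcal L_X\alpha=0$, the flow preserves $\alpha$, $\xi$, $d\alpha$ and $\Omega$.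

A Riemannian metric $g$ is a \emph{contact metric adapted to} $(M,\alpha)$ if there is a $(1,1)$-tensor $\phi$ with
\begin{equation}\label{eq:adapted}
\phi^2=-I+\alpha\otimes X,\qquad g(X,v)=\alpha(v),\qquad g(u,\phi v)=\tfrac12\,d\alpha(u,v)
\end{equation}
for all tangent vectors $u,v$. Then $X$ is a unit vector orthogonal to $\xi$, the restriction $\phi|_\xi$ is an orthogonal complex structure, and $d\alpha=2*\alpha$. Let $\mathcal M(\alpha)$ be the set of adapted metrics. For $g\in\mathcal M(\alpha)$ the tensor $h=\frac12\mathcal L_X\phi$ is $g$-symmetric, vanishes on $X$, and restricts to a trace-free endomorphism of $\xi$, with eigenvalues $\pm\lambda_g$, $\lambda_g\ge0$. We normalize the pointwise norm by $\|\mathcal L_X\phi\|^2=\lambda_g^2=\frac12\operatorname{tr}h^2$. The \emph{Chern--Hamilton Dirichlet energy} is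
\[
\mathcal E(g)=\int_M\|\mathcal L_X\phi\|^2\,\alpha\wedge d\alpha=\int_M\lambda_g^2\,\Omega .
\]
With this normalization the Ricci curvature of $g$ in the direction $X$ is $2-2\lambda_g^2$, a formula that we do not use. What we use is the dynamical meaning of $\lambda_g$, proved in Lemma~\ref{lem:speed}: it is the largest instantaneous rate at which the Reeb flow stretches the $g$-length of a vector in $\xi$. The energy therefore measures how far the flow is from acting by isometries of $g$, and $\inf\mathcal E$ measures the part of the stretching that no choice of metric removes.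

\subsection{The question}

Recall that the Kolmogorov--Sinai entropy of a map $f$ preserving a probability measure $\mu$ is $h_\mu(f)=\sup_{\mathcal A}\lim_n\frac1nH_\mu\big(\bigvee_{i<n}f^{-i}\mathcal A\big)$, where $\mathcal A$ runs over finite measurable partitions and $H_\mu(\mathcal A)=-\sum_{B\in\mathcal A}\mu(B)\log\mu(B)$. We take the entropy with respect to the unnormalized measure $\Omega$:
\[
\mathtt h=\mathtt h_{\alpha\wedge d\alpha}(X_\alpha)=\mathrm{Vol}\cdot h_\mu(\varphi^1).
\]
The flow is \emph{Anosov} if there are a continuous invariant splitting $TM=\mathbb RX\oplus E^s\oplus E^u$ and constants $C,c>0$ with $|D\varphi^tv|\le Ce^{-ct}|v|$ on $E^s$ and $|D\varphi^{-t}v|\le Ce^{-ct}|v|$ on $E^u$ for $t\ge0$. An Anosov contact manifold $(M,\alpha)$ is \emph{algebraic} if its Reeb flow is virtually, that is, up to finite covers, $C^\infty$-conjugate to the geodesic flow of a surface of constant negative curvature on its unit tangent bundle. The starting point is the following known result, which we quote without proof; see~\cite{Hozoori}.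

\begin{theorem}[Anosov case]\label{thm:anosov}
If the Reeb flow of $(M,\alpha)$ is Anosov, then
\begin{equation}\label{eq:guess}
\inf_{g\in\mathcal M(\alpha)}\mathcal E(g)=\frac{\mathtt h^2}{\mathrm{Vol}},
\end{equation}
and the infimum is attained exactly when $(M,\alpha)$ is algebraic Anosov.
\end{theorem}

Both sides of \eqref{eq:guess} make sense for every contact form, and the following question is posed in~\cite{Hozoori}.

\medskip
\noindent\textbf{Question.} \emph{Does \eqref{eq:guess} hold for every closed connected contact $3$-manifold $(M,\alpha)$?}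
\medskip

There are good reasons to expect a positive answer. Define the \emph{Lyapunov exponent} of the Reeb flow by
\[
\chi(x)=\lim_{T\to\infty}\frac1T\log\big\|D\varphi^T|_{\xi_x}\big\| .
\]
The limit exists a.e., does not depend on the metric used to define the norm, is nonnegative and flow-invariant, and Pesin's entropy formula gives
\begin{equation}\label{eq:pesin}
\mathtt h=\int_M\chi\,\Omega
\end{equation}
(Section~\ref{sec:exponent}). An asymptotic rate of stretching is at most the time average of the largest instantaneous rate, so $\int\lambda_g\,\Omega\ge\int\chi\,\Omega$, and by the Cauchy--Schwarz inequality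
\[
\mathcal E(g)\ \ge\ \frac{1}{\mathrm{Vol}}\Big(\int_M\lambda_g\,\Omega\Big)^2\ \ge\ \frac{\mathtt h^2}{\mathrm{Vol}}
\]
for every contact form and every adapted metric. One half of \eqref{eq:guess} is thus always true. The other half holds in the Anosov case and in the three explicit cases of Section~\ref{sec:examples}. It asks for metrics in which the stretching is spread almost evenly over all of $M$.

\subsection{Results}

The answer to the question is negative. A change of metric redistributes the stretching along each orbit, but it does not move it from one invariant set to another. The best one can do is to make $\lambda_g$ close to $\chi$, not to the mean of $\chi$.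

\begin{theorem}[The infimum]\label{thm:formula}
For every closed contact $3$-manifold $(M,\alpha)$ and every continuous, convex, nondecreasing function $\Phi:[0,\infty)\to\mathbb R$,
\[
\inf_{g\in\mathcal M(\alpha)}\int_M\Phi(\lambda_g)\,\Omega=\int_M\Phi(\chi)\,\Omega .
\]
In particular $\inf\mathcal E=\int_M\chi^2\,\Omega\ge\mathtt h^2/\mathrm{Vol}$, with equality if and only if $\chi$ is a.e.\ constant; this is the case if the Reeb flow is ergodic, or if $\mathtt h=0$. For $\Phi(s)=s$ one obtains $\inf_g\int_M\|\mathcal L_X\phi\|\,\Omega=\mathtt h$ for every contact form.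
\end{theorem}

\begin{theorem}[Failure of the entropy formula]\label{thm:counter}
Every closed contact $3$-manifold $(M,\xi)$ has a contact form $\alpha$ with $\ker\alpha=\xi$ whose exponent $\chi$ is not a.e.\ constant; hence $\inf\mathcal E>\mathtt h^2/\mathrm{Vol}$. On $(S^3,\xi_{\mathrm{std}})$ there are contact forms with $\mathtt h>0$ for which the ratio $\inf\mathcal E\big/(\mathtt h^2/\mathrm{Vol})$ is arbitrarily large.
\end{theorem}

\begin{theorem}[Attainment]\label{thm:attain}
The infimum $\inf\mathcal E$ is attained if and only if either \textup{(i)} $X$ is a Killing field for some $g\in\mathcal M(\alpha)$, and then $\inf\mathcal E=0$, or \textup{(ii)} $(M,\alpha)$ is algebraic Anosov. In both cases \eqref{eq:guess} holds, so whenever \eqref{eq:guess} fails the infimum is not attained.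
\end{theorem}

The reason for the failure is visible on a disconnected manifold. Under disjoint union $\inf\mathcal E$, $\mathtt h$ and $\mathrm{Vol}$ are additive and $\mathtt h^2/\mathrm{Vol}$ is not. Take the union of the round sphere of Example~\ref{ex:hopf}, with volume $V_1$ and $\inf\mathcal E=\mathtt h=0$, and the quotient of $SL(2,\mathbb R)$ of Example~\ref{ex:sl2}, with volume $V_2$ and $\inf\mathcal E=\mathtt h=V_2$. Then $\inf\mathcal E=V_2$, while $\mathtt h^2/\mathrm{Vol}=V_2^2/(V_1+V_2)$. Theorem~\ref{thm:counter} produces the same coexistence of a region with $\chi=0$ and a region with $\chi>0$ inside a connected manifold, in any prescribed contact structure.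

Section~\ref{sec:bundle} identifies adapted metrics with sections of a bundle of hyperbolic planes, in which $\lambda_g$ becomes the speed of a curve and $\log\|D\varphi^T|_\xi\|$ the distance between its endpoints. Sections~\ref{sec:infimum}, \ref{sec:counter} and~\ref{sec:attain} prove the three theorems. The proof of Theorem~\ref{thm:counter} needs only \eqref{eq:pesin} and the lower bound $\inf\mathcal E\ge\int\chi^2\,\Omega$. Theorem~\ref{thm:anosov} is used only in the proof of Theorem~\ref{thm:attain}.

\section{Adapted metrics as sections of a bundle of hyperbolic planes}\label{sec:bundle}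

\subsection{Inner products with a fixed area form}

Let $V$ be a plane with an area form $\varpi$, which orients it. Let $\mathcal P(V)$ be the set of inner products $q$ on $V$ that induce $\varpi$, that is, whose positive orthonormal bases satisfy $\varpi(e_1,e_2)=1$. In any basis with $\varpi(e_1,e_2)=1$, the set $\mathcal P(V)$ consists of the positive definite symmetric matrices of determinant $1$. A tangent vector at $q$ has the form $\dot q=2q(A\,\cdot,\cdot)$, where $A=\frac12q^{-1}\dot q$ is $q$-symmetric, and trace-free because $\det q$ is constant. Put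
\begin{equation}\label{eq:norm}
|\dot q|^2=\tfrac12\operatorname{tr}A^2=-\det A=-\tfrac14\det\dot q .
\end{equation}
Thus $|\dot q|$ is the nonnegative eigenvalue of $A$. Since $\frac{d}{dt}\log|v|_q=q(Av,v)/q(v,v)$, it is the largest logarithmic rate at which the length of a fixed vector changes. If $L:V\to V'$ is an area-preserving linear isomorphism, the pullback $L^*:\mathcal P(V')\to\mathcal P(V)$, $(L^*q')(u,v)=q'(Lu,Lv)$, replaces $A'$ by $L^{-1}A'L$ and is therefore an isometry. Let $d$ be the distance of the metric \eqref{eq:norm}.

\begin{lemma}\label{lem:plane}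
\begin{enumerate}
\item[(a)] $\mathcal P(V)$ is isometric to the hyperbolic plane of curvature $-4$.
\item[(b)] $d(q,q')=\log\max_{v\ne0}|v|_{q'}/|v|_q$, and $\cosh 2d(q,q')=\frac12\operatorname{tr}(q^{-1}q')$.
\item[(c)] The function $d^2$ is smooth on $\mathcal P(V)\times\mathcal P(V)$. For fixed $q$, the function $\frac12d(\cdot,q)^2$ has gradient $-\exp_p^{-1}q$ at $p$ and Hessian $\ge\langle\cdot,\cdot\rangle$.
\item[(d)] $|\exp_p^{-1}q-\exp_p^{-1}q'|\le d(q,q')$ for all $p,q,q'$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A positive definite matrix of determinant $1$ is determined by its first row, so it can be written uniquely as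
\[
q=\frac1{\zeta_2}\begin{pmatrix}1&\zeta_1\\ \zeta_1&\zeta_1^2+\zeta_2^2\end{pmatrix},\qquad \zeta_1\in\mathbb R,\ \zeta_2>0 .
\]
Then $\dot q_{11}=-\dot\zeta_2/\zeta_2^2$, $\dot q_{12}=\dot\zeta_1/\zeta_2-\zeta_1\dot\zeta_2/\zeta_2^2$ and $\dot q_{22}=\dot\zeta_2+2\zeta_1\dot\zeta_1/\zeta_2-\zeta_1^2\dot\zeta_2/\zeta_2^2$. In $\dot q_{11}\dot q_{22}-\dot q_{12}^2$ the terms containing $\zeta_1$ cancel, and what remains is $-(\dot\zeta_1^2+\dot\zeta_2^2)/\zeta_2^2$. By \eqref{eq:norm} the metric is $(d\zeta_1^2+d\zeta_2^2)/4\zeta_2^2$, one quarter of the half-plane metric of curvature $-1$.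

(b) Choose a positive $q$-orthonormal basis that diagonalizes $q'$, so that $q=\operatorname{diag}(1,1)$ and $q'=\operatorname{diag}(e^{2s},e^{-2s})$ with $s\ge0$. These are the points $(0,1)$ and $(0,e^{-2s})$ of the half-plane, at distance $\frac12\cdot2s=s$. Also $\max|v|_{q'}/|v|_q=e^s$ and $\frac12\operatorname{tr}(q^{-1}q')=\cosh2s$.

(c) The power series $\cosh\sqrt\sigma=\sum_n\sigma^n/(2n)!$ has positive derivative on $[0,\infty)$, so it has a smooth inverse on a neighborhood of $[1,\infty)$. By (b), $4d^2$ is this inverse evaluated at $\frac12\operatorname{tr}(q^{-1}q')$. In polar coordinates about $q$ the metric is $dr^2+(\frac12\sinh2r)^2d\theta^2$ with $r=d(\cdot,q)$. The gradient of $\frac12r^2$ at $p$ is $r\,\partial_r$, which has length $d(p,q)$ and points away from $q$; it equals $-\exp_p^{-1}q$. The Hessian of $r$ is $2\coth2r\,(\langle\cdot,\cdot\rangle-dr^2)$, so the Hessian of $\frac12r^2$ is $dr^2+2r\coth 2r\,(\langle\cdot,\cdot\rangle-dr^2)$. It is $\ge\langle\cdot,\cdot\rangle$ for $r>0$ because $2r\coth2r\ge1$, and at $r=0$ by continuity.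

(d) In polar coordinates about $p$ the metric dominates $dr^2+r^2d\theta^2$, the Euclidean metric of $T_p\mathcal P(V)$, because $\frac12\sinh2r\ge r$. So $\exp_p^{-1}$ maps the geodesic from $q$ to $q'$ to a curve of Euclidean length at most $d(q,q')$.
\end{proof}

\subsection{Adapted metrics}

Let $\mathcal P\to M$ be the bundle with fibers $\mathcal P_x=\mathcal P(\xi_x)$, where $\xi_x$ carries the area form $\frac12d\alpha$.

\begin{lemma}\label{lem:sections}
The map $g\mapsto g|_\xi$ is a bijection from $\mathcal M(\alpha)$ onto the set of smooth sections of $\mathcal P$.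
\end{lemma}

\begin{proof}
Let $g$ be adapted. By \eqref{eq:adapted}, $\alpha(\phi v)=g(X,\phi v)=\frac12d\alpha(X,v)=0$, so $\phi$ takes values in $\xi$, and $g(u,\phi X)=\frac12d\alpha(u,X)=0$ for all $u$, so $\phi X=0$. For $u,v\in\xi$,
\[
g(\phi u,\phi v)=\tfrac12d\alpha(\phi u,v)=-\tfrac12d\alpha(v,\phi u)=-g(v,\phi^2u)=g(u,v).
\]
If $v\in\xi$ is a unit vector, then $g(v,\phi v)=\frac12d\alpha(v,v)=0$, so $(\phi v,v)$ is orthonormal, and $\frac12d\alpha(\phi v,v)=g(\phi v,\phi v)=1$. Hence $g|_\xi$ is a section of $\mathcal P$. Since $X$ is a unit vector orthogonal to $\xi$, we have $g=\alpha\otimes\alpha+g|_\xi$, where $g|_\xi$ is extended to $TM$ by the projection along $X$; so the map is injective.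

Conversely, let $q$ be a section of $\mathcal P$. Define $\phi$ on $\xi$ by $q(u,\phi v)=\frac12d\alpha(u,v)$ and put $\phi X=0$. In a positive $q$-orthonormal frame $\phi e_1=-e_2$ and $\phi e_2=e_1$, so $\phi^2=-I$ on $\xi$. The metric $g=\alpha\otimes\alpha+q$ then satisfies \eqref{eq:adapted}, as one sees by testing on $X,e_1,e_2$.
\end{proof}

In particular $\mathcal M(\alpha)$ is nonempty: any bundle metric on $\xi$ becomes a section of $\mathcal P$ after multiplication by a positive function.

\subsection{Speed and displacement}

The flow preserves $\xi$ and $d\alpha$, so $(D\varphi^t)^*:\mathcal P_{\varphi^tx}\to\mathcal P_x$ is an isometry. Fix $g\in\mathcal M(\alpha)$ and let $q=g|_\xi$. Instead of following a vector along the orbit, we pull the metric back to the starting point and obtain a curve in one fixed hyperbolic plane: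
\[
q_t(x)=(D\varphi^t|_{\xi_x})^*\,q(\varphi^tx)\in\mathcal P_x,\qquad t\in\mathbb R .
\]
The chain rule gives
\begin{equation}\label{eq:cocycle}
q_{t+s}(x)=(D\varphi^s)^*\,q_t(\varphi^sx).
\end{equation}
Put $a_T(x)=\log\|D\varphi^T|_{\xi_x}\|_g$ and $A=h\phi|_\xi$.

\begin{lemma}\label{lem:speed}
The endomorphism $A$ is $g$-symmetric with eigenvalues $\pm\lambda_g$, and $\mathcal L_Xg=2g(\cdot,A\,\cdot)$ on $\xi$. For all $x\in M$ and $t,T\in\mathbb R$,
\begin{equation}\label{eq:speed}
\Big|\frac{d}{dt}q_t(x)\Big|=\lambda_g(\varphi^tx),\qquad d\big(q_0(x),q_T(x)\big)=a_T(x),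
\end{equation}
and for $0\ne u\in\xi_x$,
\begin{equation}\label{eq:growth}
\frac{d}{dt}\log|D\varphi^tu|_g=g(Aw,w),\qquad w=\frac{D\varphi^tu}{|D\varphi^tu|_g}.
\end{equation}
\end{lemma}

\begin{proof}
Apply $\mathcal L_X$ to $\phi^2=-I+\alpha\otimes X$. The right side is flow-invariant, so $h\phi+\phi h=0$; in particular $A=-\phi h$ takes values in $\xi$. Apply $\mathcal L_X$ to the third identity in \eqref{eq:adapted}: since $\mathcal L_Xd\alpha=0$, we get $(\mathcal L_Xg)(u,\phi v)=-2g(u,hv)$. Replacing $v\in\xi$ by $-\phi v$ gives $(\mathcal L_Xg)(u,v)=2g(u,h\phi v)$ on $\xi$. The left side is $\dot q_0$. So $A$ is the endomorphism attached to the tangent vector $\dot q_0$ of $\mathcal P_x$, and it is symmetric and trace-free. On $\xi$ we have $h=-A\phi$, the product of a symmetric trace-free $2\times2$ matrix and a quarter turn, which is again symmetric and trace-free; and $hX=0$ because $\phi X=0$. This confirms the properties of $h$ stated in the introduction. Finally $A^2=h\phi h\phi=-h^2\phi^2=h^2$ on $\xi$, so $|\dot q_0|^2=\frac12\operatorname{tr}h^2=\lambda_g^2$.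

By \eqref{eq:cocycle}, the velocity of the curve at time $t$ is the image of $\dot q_0(\varphi^tx)$ under the isometry $(D\varphi^t)^*$. This proves the first identity in \eqref{eq:speed}. It also shows that $|D\varphi^tu|_g^2=q_t(x)(u,u)$ has derivative $2g(AD\varphi^tu,D\varphi^tu)$, which is \eqref{eq:growth}. The second identity in \eqref{eq:speed} is Lemma~\ref{lem:plane}(b).
\end{proof}

The distance between the endpoints of a curve is at most its length. With $\bar\lambda_T(x)=\frac1T\int_0^T\lambda_g(\varphi^sx)\,ds$ this reads
\begin{equation}\label{eq:length}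
0\le\frac{a_T(x)}T\le\bar\lambda_T(x)\le\max\lambda_g\qquad(T>0),
\end{equation}
where the maximum exists because $M$ is compact and $\lambda_g=(\frac12\operatorname{tr}h^2)^{1/2}$ is continuous.

\subsection{The exponent and the entropy}\label{sec:exponent}

By \eqref{eq:cocycle} and \eqref{eq:speed}, $a_T(\varphi^sx)=d(q_s(x),q_{s+T}(x))$. The triangle inequality gives three facts:
\[
a_{S+T}\le a_S+a_T\circ\varphi^S,\qquad |a_T-a_{\lfloor T\rfloor}|\le\max\lambda_g,\qquad|a_T\circ\varphi^s-a_T|\le2|s|\max\lambda_g .
\]
Kingman's subadditive ergodic theorem states that if $f$ preserves $\mu$ and integrable functions $a_n\ge0$ satisfy $a_{m+n}\le a_m+a_n\circ f^m$, then $a_n/n$ converges a.e. By the first fact it applies with $f=\varphi^1$; by the second, $a_T/T$ converges a.e.\ as $T\to\infty$ through real values. The limit is $\chi$, and $0\le\chi\le\max\lambda_g$ by \eqref{eq:length}. By the third fact $\limsup_{T\to\infty}a_T/T$ is constant along every orbit, so $\chi$ is flow-invariant. Two bundle metrics on $\xi$ are uniformly comparable because $M$ is compact; the corresponding functions $a_T$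 differ by an amount bounded independently of $T$, and $\chi$ does not depend on the metric.

The splitting $TM=\mathbb RX\oplus\xi$ is invariant and $D\varphi^tX=X$, so one Lyapunov exponent of $\varphi^1$ is $0$. By the multiplicative ergodic theorem, the larger of the two exponents on $\xi$ is the growth rate $\chi$ of the operator norm, and their sum is the growth rate of the determinant, which is $0$ since $d\alpha|_\xi$ is preserved. The exponents are therefore $\chi,0,-\chi$. Pesin's entropy formula~\cite{Pesin} states that for a smooth diffeomorphism of a closed manifold preserving a smooth volume $\mu$ of total mass $1$, the entropy $h_\mu$ is the $\mu$-integral of the sum of the positive exponents. This gives $h_\mu(\varphi^1)=\int\chi\,d\mu$, which is \eqref{eq:pesin}. Dimension three enters here, where it leaves a single nontrivial exponent, and in Lemma~\ref{lem:plane}.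

\subsection{Three examples}\label{sec:examples}

In the following examples the curve $q_t$ is a point, a geodesic, and a curve that escapes to infinity sublinearly.

\begin{example}\label{ex:hopf}
On the unit sphere $S^3\subset\mathbb C^2$ let $\alpha=\sum_{j}(x_j\,dy_j-y_j\,dx_j)$. The Reeb field is $X(w)=iw$, the planes $\xi$ are the complex lines tangent to the sphere, and $\frac12d\alpha=\sum_jdx_j\wedge dy_j$ takes the value $1$ on $(v,iv)$ for a unit vector $v\in\xi$. By Lemma~\ref{lem:sections} the round metric is adapted. The flow $w\mapsto e^{it}w$ is isometric, so $q_t$ is constant, $\lambda_g=\chi=0$, and $\inf\mathcal E=\mathtt h=0$.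
\end{example}

\begin{example}\label{ex:sl2}
Let $M=\Gamma\backslash SL(2,\mathbb R)$ with $\Gamma$ discrete and cocompact. Let $X,e_1,e_2$ be the left-invariant fields given by $\frac12\operatorname{diag}(1,-1)$, $\left(\begin{smallmatrix}0&0\\1&0\end{smallmatrix}\right)$ and $\left(\begin{smallmatrix}0&1\\0&0\end{smallmatrix}\right)$, and let $\alpha(X)=1$, $\alpha(e_1)=\alpha(e_2)=0$. The brackets are $[X,e_1]=-e_1$, $[X,e_2]=e_2$, $[e_1,e_2]=-2X$, and $d\alpha(u,v)=-\alpha([u,v])$ on these fields. So $\iota_Xd\alpha=0$ and $\frac12d\alpha(e_1,e_2)=1$. The flow is right multiplication by $\exp tX$, and $D\varphi^te_1=e^te_1$, $D\varphi^te_2=e^{-t}e_2$. For the metric with orthonormal frame $X,e_1,e_2$ we get $q_t=\operatorname{diag}(e^{2t},e^{-2t})$, a unit speed geodesic. Hence $\lambda_g=\chi=1$, $\mathtt h=\mathrm{Vol}$, and $\mathcal E(g)=\mathrm{Vol}=\mathtt h^2/\mathrm{Vol}$. The flow is Anosov, so $g$ realizes the infimum in \eqref{eq:guess}.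
\end{example}

\begin{example}\label{ex:torus}
On $(\mathbb R/2\pi\mathbb Z)^3$ with coordinates $(x_1,x_2,\theta)$ let $\alpha=\cos\theta\,dx_1+\sin\theta\,dx_2$. Then $X=\cos\theta\,\partial_1+\sin\theta\,\partial_2$, and $\xi$ is spanned by $Z=\partial_\theta$ and $W=-\sin\theta\,\partial_1+\cos\theta\,\partial_2$, with $d\alpha(Z,W)=1$. The flow is $(x_1+t\cos\theta,x_2+t\sin\theta,\theta)$, so $D\varphi^tZ=Z+tW$ and $D\varphi^tW=W$. For $c>0$ let $g_c$ have the orthonormal frame $X$, $cZ$, $\frac2cW$. With $\sigma=\frac12c^2t$,
\[
q_t=\begin{pmatrix}1+\sigma^2&\sigma\\ \sigma&1\end{pmatrix},\qquad\dot q_t=\frac{c^2}2\begin{pmatrix}2\sigma&1\\1&0\end{pmatrix},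
\]
and \eqref{eq:norm} gives $\lambda_{g_c}=c^2/4$. The norm $\|D\varphi^T|_\xi\|$ grows linearly, so $\chi=0$ and $\mathtt h=0$. Letting $c\to0$ gives $\inf\mathcal E=0$. The infimum is not attained: $\lambda_g\equiv0$ would give $a_T=0$ for all $T>0$ by \eqref{eq:length}, while the norm is unbounded in every metric.
\end{example}

\section{The infimum}\label{sec:infimum}

\subsection{The lower bound}

Let $g\in\mathcal M(\alpha)$ and $T>0$. We use in turn \eqref{eq:length} with the monotonicity of $\Phi$, Jensen's inequality on $[0,T]$, and Fubini's theorem with the invariance of $\Omega$: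
\begin{equation}\label{eq:lower}
\int_M\Phi(a_T/T)\,\Omega\le\int_M\Phi(\bar\lambda_T)\,\Omega\le\int_M\frac1T\int_0^T\Phi(\lambda_g\circ\varphi^s)\,ds\ \Omega=\int_M\Phi(\lambda_g)\,\Omega .
\end{equation}
The functions $a_T/T$ take values in $[0,\max\lambda_g]$ and converge a.e.\ to $\chi$, and $\Phi$ is continuous, so dominated convergence gives
\begin{equation}\label{eq:limit}
\lim_{T\to\infty}\int_M\Phi(a_T/T)\,\Omega=\int_M\Phi(\chi)\,\Omega .
\end{equation}
Hence $\int\Phi(\chi)\,\Omega\le\int\Phi(\lambda_g)\,\Omega$ for every adapted metric.

\subsection{The upper bound when the curves lie on a geodesic}\label{sec:model}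

For the opposite inequality we need adapted metrics whose \emph{instantaneous} rate $\lambda$ is close to the \emph{asymptotic} rate $\chi$. The function $\chi$ is only measurable, so we aim at the continuous function $a_T/T$ for large $T$. The construction is easiest to see when $\xi$ has a global frame $e_1,e_2$ with $\frac12d\alpha(e_1,e_2)=1$ whose two lines are flow-invariant, as in Example~\ref{ex:sl2}. Then
\[
D\varphi^te_1=e^{\rho_t(x)}e_1,\qquad D\varphi^te_2=e^{-\rho_t(x)}e_2,\qquad\rho_{s+t}(x)=\rho_s(x)+\rho_t(\varphi^sx).
\]
Let $r=\frac{d}{dt}\rho_t|_{t=0}$. For a function $\sigma$ on $M$, let $g^\sigma$ be the adapted metric with $g^\sigma|_\xi=\operatorname{diag}(e^{2\sigma},e^{-2\sigma})$. Its curve $q^\sigma_t(x)$ stays on the geodesic of diagonal matrices, at the arclength coordinate $\sigma(\varphi^tx)+\rho_t(x)$. Its speed at $t=0$ is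
\begin{equation}\label{eq:model}
\lambda_{g^\sigma}=|r+X\sigma| .
\end{equation}
Within this family, a change of metric changes the rate $r$ by a derivative along the flow. The time averages of $X\sigma$ tend to $0$ on every orbit, which is the precise sense in which stretching is moved along orbits and never between them.

Start from $g=g^0$, for which $a_T=|\rho_T|$, and let $\sigma_T(x)=\frac1T\int_0^T\rho_t(x)\,dt$ be the mean position of $q_t(x)$ on the geodesic during $[0,T]$. Then
\[
\sigma_T(\varphi^sx)+\rho_s(x)=\frac1T\int_0^T\rho_{s+t}(x)\,dt=\frac1T\int_s^{T+s}\rho_t(x)\,dt ,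
\]
and the derivative at $s=0$ is $(\rho_T(x)-\rho_0(x))/T=\rho_T(x)/T$. So $\lambda_{g^{\sigma_T}}=a_T/T$. Moving along the orbit shifts the window of averaging, and only the two ends of the window contribute to the derivative.

\subsection{Centers of mass}

In general the curve $q_t(x)$ leaves every geodesic, and there is no invariant linear coordinate in which to average. But the mean of $\rho_t$ over $[0,T]$ is the minimizer of $\sigma\mapsto\frac12\int_0^T(\sigma-\rho_t)^2dt$, and this description involves only the distance. It makes sense in $\mathcal P_x$ and is respected by the isometries $(D\varphi^s)^*$. Negative curvature makes the minimizer unique and turns the equality of the model case into an inequality in the favorable direction.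

\begin{proposition}\label{prop:center}
For every $g\in\mathcal M(\alpha)$ and $T>0$ there is $g^{(T)}\in\mathcal M(\alpha)$ with
\begin{equation}\label{eq:center}
\lambda_{g^{(T)}}(x)\le\frac{a_T(x)}T\qquad\text{for all }x\in M,
\end{equation}
where $a_T$ is computed with $g$.
\end{proposition}

\begin{proof}
For $x\in M$, $s\in\mathbb R$ and $p\in\mathcal P_x$ let
\[
\mathcal V_{x,s}(p)=\frac12\int_s^{T+s}d\big(p,q_t(x)\big)^2dt .
\]
By Lemma~\ref{lem:plane}(c),
\begin{equation}\label{eq:variance}
\operatorname{grad}\mathcal V_{x,s}(p)=-\int_s^{T+s}\exp_p^{-1}q_t(x)\,dt,\qquad\operatorname{Hess}\mathcal V_{x,s}\ge T\langle\cdot,\cdot\rangle .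
\end{equation}

\emph{The minimizer.} Along a unit speed geodesic $\gamma$ from a point $p_0$, the Hessian bound gives $\mathcal V_{x,s}(\gamma(r))\ge\mathcal V_{x,s}(p_0)-|\operatorname{grad}\mathcal V_{x,s}(p_0)|\,r+\frac12Tr^2$. So $\mathcal V_{x,s}$ is proper and has a minimizer. It has no other critical point, since it is strictly convex along the geodesic joining any two points. Let $b(x)$ be the minimizer of $\mathcal V_{x,0}$. A local frame of $\xi$ with $\frac12d\alpha(e_1,e_2)=1$ trivializes $\mathcal P$ isometrically, and in this trivialization $\mathcal V_{x,0}(p)$ is smooth in $(x,p)$. The Hessian is nondegenerate, so the implicit function theorem solves $\operatorname{grad}\mathcal V_{x,0}(p)=0$ for $p$ as a smooth function of $x$ near any given point, and the solution is $b(x)$ by uniqueness of the critical point. Thus $b$ is a smooth section of $\mathcal P$, and by Lemma~\ref{lem:sections} it is the restriction to $\xi$ of a metric $g^{(T)}\in\mathcal M(\alpha)$.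

\emph{Its speed.} Fix $x$ and write $q_t=q_t(x)$. The curve attached to $g^{(T)}$ is $b_s=(D\varphi^s)^*b(\varphi^sx)$, and \eqref{eq:speed} for $g^{(T)}$ gives $\lambda_{g^{(T)}}(x)=|b_0'|$. By \eqref{eq:cocycle} the isometry $(D\varphi^s)^*$ carries $\mathcal V_{\varphi^sx,0}$ to $\mathcal V_{x,s}$, so $b_s$ is the minimizer of $\mathcal V_{x,s}$ and $\operatorname{grad}\mathcal V_{x,s}(b_s)=0$ for all $s$. Take the covariant derivative in $s$. The motion of the point contributes the Hessian applied to $b_s'$, and the motion of the window contributes the two boundary terms of the integral in \eqref{eq:variance}: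
\[
\operatorname{Hess}\mathcal V_{x,s}(b_s',\cdot)=\big\langle\exp_{b_s}^{-1}q_{T+s}-\exp_{b_s}^{-1}q_s,\ \cdot\ \big\rangle .
\]
Evaluate on $b_s'$. The left side is at least $T|b_s'|^2$, and by Lemma~\ref{lem:plane}(d) the right side is at most $d(q_s,q_{T+s})\,|b_s'|$. At $s=0$ this gives $|b_0'|\le d(q_0,q_T)/T=a_T(x)/T$.
\end{proof}

For instance, if $\varphi^T=\mathrm{id}$ for some $T>0$, then $a_T=0$ and $\lambda_{g^{(T)}}\equiv0$: the center of mass of the closed curve $q_t(x)$ is a flow-invariant metric.

\subsection{End of the proof of Theorem~\ref{thm:formula}}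

Fix $g\in\mathcal M(\alpha)$. By \eqref{eq:center} and monotonicity, $\int\Phi(\lambda_{g^{(T)}})\,\Omega\le\int\Phi(a_T/T)\,\Omega$, and the right side tends to $\int\Phi(\chi)\,\Omega$ by \eqref{eq:limit}. Together with the lower bound this proves the formula. For $\Phi(s)=s^2$, the Cauchy--Schwarz inequality and \eqref{eq:pesin} give $\int\chi^2\,\Omega\ge(\int\chi\,\Omega)^2/\mathrm{Vol}=\mathtt h^2/\mathrm{Vol}$, with equality if and only if $\chi$ is proportional to the constant $1$ in $L^2$, that is, a.e.\ constant. If the flow is ergodic, the invariant function $\chi$ is a.e.\ constant. If $\mathtt h=0$, then $\chi=0$ a.e.\ by \eqref{eq:pesin}, since $\chi\ge0$. For $\Phi(s)=s$ the right side is $\mathtt h$. \qed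

\begin{remark}
Neither monotonicity nor convexity can be dropped. For $\Phi(s)=-s$ in Example~\ref{ex:torus}, the integrals $\int\Phi(\lambda_{g_c})\,\Omega$ tend to $-\infty$ as $c\to\infty$, while $\int\Phi(\chi)\,\Omega=0$. For $\Phi(s)=\sqrt s$ in Example~\ref{ex:sl2}, take $\sigma$ with $X\sigma\not\equiv0$ and $|X\sigma|<1$. By \eqref{eq:model}, $\lambda_{g^\sigma}=1+X\sigma$ is nonconstant with mean $1$, so strict concavity gives $\int\Phi(\lambda_{g^\sigma})\,\Omega<\mathrm{Vol}=\int\Phi(\chi)\,\Omega$.
\end{remark}

\begin{remark}[Ergodic components]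
Let $\mu=\int\nu\,d\mathsf m(\nu)$ be the ergodic decomposition of $\mu$ for the Reeb flow, and let $\chi_\nu$ be the $\nu$-a.e.\ constant value of $\chi$. Ruelle's inequality bounds the entropy of any invariant probability measure by the integral of the sum of the positive exponents, so $h_\nu(\varphi^1)\le\chi_\nu$. By Jacobs' theorem entropy integrates over decompositions into invariant measures, so \eqref{eq:pesin} gives $\int h_\nu(\varphi^1)\,d\mathsf m=h_\mu(\varphi^1)=\int\chi_\nu\,d\mathsf m$. Hence $h_\nu(\varphi^1)=\chi_\nu$ for $\mathsf m$-a.e.\ $\nu$, and Theorem~\ref{thm:formula} reads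
\[
\inf_{g\in\mathcal M(\alpha)}\mathcal E(g)=\mathrm{Vol}\cdot\int h_\nu(\varphi^1)^2\,d\mathsf m(\nu).
\]
This is the correct replacement for \eqref{eq:guess}, which takes the square of the mean of $h_\nu(\varphi^1)$ instead of the mean of its square.
\end{remark}

\section{Contact forms with nonconstant exponent}\label{sec:counter}

We change a contact form inside a solid torus $D\times\mathbb R/\mathbb Z$ on which the Reeb flow is the translation in the circle direction, so that the return map to $D$ becomes a prescribed area-preserving map. This map has to be the identity near the boundary, so that the new form fits with the old one and a region with $\chi=0$ survives. It has to have positive exponents on a set of positive area. And it has to be the time-one map of a compactly supported Hamiltonian, which is the function used to modify the form. In this section $(x,y)$ are coordinates on surfaces, $\omega=dx\wedge dy$, and $D_R$ is the open disc of radius $R$ about $0$ in $\mathbb R^2$.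

\begin{proposition}\label{prop:disc}
There are $R_0>0$ and a smooth compactly supported function $H^0$ on $D_{R_0}\times\mathbb R/\mathbb Z$ with the following property. Let $Y^0_t$ be defined by $\iota_{Y^0_t}\omega=dH^0_t$, and let $\psi^0$ be the map obtained by integrating $Y^0_t$ from $t=0$ to $t=1$. Then $\limsup_n\frac1n\log\|D(\psi^0)^n(z)\|>0$ for $z$ in a set of positive area.
\end{proposition}

The proof occupies Sections~\ref{sec:shears} to~\ref{sec:hamiltonian}.

\subsection{Two shears of the torus}\label{sec:shears}

The linear map $\left(\begin{smallmatrix}1&2\\2&5\end{smallmatrix}\right)=\left(\begin{smallmatrix}1&0\\2&1\end{smallmatrix}\right)\left(\begin{smallmatrix}1&2\\0&1\end{smallmatrix}\right)$ of $\mathbb T^2=\mathbb R^2/\mathbb Z^2$ is a product of two shears and expands the vectors of the positive quadrant. It commutes with $\iota=-\mathrm{id}$, and the quotient of the torus by $\iota$ is a sphere away from the four fixed points $\{0,\frac12\}^2$ of $\iota$; this is the way from the torus to the disc. We concentrate each shear in two strips, so that the product becomes the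 identity near these four points. The positive quadrant remains invariant under the derivative, and recurrence to the overlap of the strips supplies the expansion.

Fix $0<c_1<c_2<\frac12$. On $[0,\frac12]$ let $f$ be smooth, equal to $0$ on $[0,c_1]$ and to $1$ on $[c_2,\frac12]$, with $f'>0$ on $(c_1,c_2)$. Extend $f$ to $\mathbb R$ by $f(-y)=-f(y)$ and $f(y+1)=f(y)+2$. The two rules are compatible at $y=\pm\frac12$ because $f(\frac12)=1=f(-\frac12)+2$; an odd function with $f(y+1)=f(y)+1$ would have $f(\frac12)=\frac12\notin\mathbb Z$, which is why the increment is $2$. The extension is smooth and nondecreasing, $f'$ is $1$-periodic, $f'>0$ exactly on $\pm(c_1,c_2)+\mathbb Z$, and $f$ is an integer at all other points. On $\mathbb T^2$ put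
\[
\mathsf S_1(x,y)=(x+f(y),y),\qquad\mathsf S_2(x,y)=(x,y+f(x)),\qquad F=\mathsf S_2\circ\mathsf S_1 .
\]
These are area-preserving diffeomorphisms, and they commute with $\iota$ because $f$ is odd. The shear $\mathsf S_1$ is the identity where $f'(y)=0$ and $\mathsf S_2$ is the identity where $f'(x)=0$. So $F$ is the identity on $C=\{f'(x)=0=f'(y)\}$, which contains neighborhoods of the four fixed points of $\iota$ (Figure~\ref{fig:torus}).

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=4.6]
\fill[opacity=0.22] (-0.5,0.15) rectangle (0.5,0.33);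
\fill[opacity=0.22] (-0.5,-0.33) rectangle (0.5,-0.15);
\fill[opacity=0.22] (0.15,-0.5) rectangle (0.33,0.5);
\fill[opacity=0.22] (-0.33,-0.5) rectangle (-0.15,0.5);
\begin{scope}
\clip (-0.5,-0.5) rectangle (0.5,0.5);
\foreach \p in {-0.5,0,0.5} {\foreach \q in {-0.5,0,0.5} {\draw (\p,\q) circle (0.085);}}
\end{scope}
\draw (-0.5,-0.5) rectangle (0.5,0.5);
\node[below] at (0.15,-0.5) {$c_1$};
\node[below] at (0.33,-0.5) {$c_2$};
\node[left] at (-0.5,0.15) {$c_1$};
\node[left] at (-0.5,0.33) {$c_2$};
\end{tikzpicture}
\caption{The torus $[-\frac12,\frac12]^2$ with opposite sides identified. The shear $\mathsf S_1$ moves only points of the horizontal strips, $\mathsf S_2$ only points of the vertical strips, and $F=\mathsf S_2\circ\mathsf S_1$ is the identity on the white region $C$. The circles bound the four discs about the fixed points of $-\mathrm{id}$ that are removed before passing to the quotient.}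
\label{fig:torus}
\end{figure}

For $z=(x,y)$ let $k=f'(y)\ge0$ and $l=f'(x+f(y))\ge0$. Then
\[
DF(z)=\begin{pmatrix}1&0\\l&1\end{pmatrix}\begin{pmatrix}1&k\\0&1\end{pmatrix}=\begin{pmatrix}1&k\\l&1+kl\end{pmatrix}.
\]
The entries are nonnegative, so $DF$ preserves the quadrant $\{v_1,v_2\ge0\}$. A single shear does not expand every vector of the quadrant, so we measure growth by $Q(v)=v_1v_2$, which never decreases: for $v$ in the quadrant,
\[
Q(DF\,v)=lv_1^2+(1+2kl)v_1v_2+k(1+kl)v_2^2\ge(1+2kl)\,Q(v).
\]
Choose $0<\delta<\max f'$. The open set $O_\delta=\{k>\delta,\ l>\delta\}=\mathsf S_1^{-1}\{f'(x)>\delta,\ f'(y)>\delta\}$ is nonempty and disjoint from $C$. Let $N_n(z)$ be the number of $0\le i<n$ with $F^iz\in O_\delta$. For $v=(1,1)$,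
\[
|DF^n(z)v|^2\ge2Q(DF^n(z)v)\ge2(1+2\delta^2)^{N_n(z)} .
\]
By Birkhoff's ergodic theorem $N_n/n$ converges a.e.\ to an $F$-invariant function $\gamma\ge0$, and $\int_B\gamma\,\omega=\int_B1_{O_\delta}\,\omega$ for every invariant set $B$. Taking $B=\{\gamma=0\}$ shows that $O_\delta\cap\{\gamma=0\}$ has area $0$. Hence for a.e.\ $z\in O_\delta$,
\[
\limsup_{n\to\infty}\tfrac1n\log\|DF^n(z)\|\ge\tfrac12\gamma(z)\log(1+2\delta^2)>0 .
\]

\subsection{From the torus to the disc}

Remove from $\mathbb T^2$ small open round discs centered at the four fixed points of $\iota$, with closures in the interior of $C$. The remaining compact surface $\Sigma$ contains $O_\delta$ and is invariant under $F$ and $\iota$; the map $F$ is the identity near $\partial\Sigma$, and $\iota$ acts freely, preserving $\omega$ and each boundary circle. The quotient $\Sigma/\iota$ is a compact connected oriented surface with four boundary circles and Euler characteristic $(0-4)/2=-2$, so it is a sphere with four holes. It carries an area form and an area-preserving map induced by $F$. Glue discs into three of the holes, extend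 the area form over them with a partition of unity, and extend the map by the identity. The result is a closed disc with an area form and an area-preserving diffeomorphism equal to the identity near the boundary.

Identify this disc with $\bar D_{R_0}$ by an orientation-preserving diffeomorphism, where $\pi R_0^2$ is its total area, and let $\omega'$ be the resulting area form. We recall Moser's method, which will be used twice. If $\omega'-\omega=d\theta$, then $\omega_r=\omega+r\,d\theta=(1-r)\omega+r\omega'$ is an area form for $r\in[0,1]$. Let $Z_r$ be defined by $\iota_{Z_r}\omega_r=-\theta$. The isotopy $\kappa^r$ generated by $Z_r$ satisfies $\frac{d}{dr}(\kappa^r)^*\omega_r=(\kappa^r)^*(d\iota_{Z_r}\omega_r+d\theta)=0$, so $(\kappa^1)^*\omega'=\omega$, provided the isotopy exists up to $r=1$. Here $\omega'-\omega=d\theta'$ by the Poincar\'e lemma, and $\int_{\partial D_{R_0}}\theta'=0$ by Stokes' theorem, since the two areas agree. So the restriction of $\theta'$ to the boundary circle is the differential of a function; extend it to a function $k_0$ on the disc and put $\theta=\theta'-dk_0$. Then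 $\theta$ vanishes on vectors tangent to the boundary, $Z_r$ is tangent to the boundary, and the isotopy exists. Conjugating by $\kappa^1$, we obtain an $\omega$-preserving diffeomorphism $\psi^0$ of $\bar D_{R_0}$, equal to the identity near the boundary.

The construction gives a local diffeomorphism $\Pi:\Sigma\to\bar D_{R_0}$ with $\psi^0\circ\Pi=\Pi\circ F$. Then $D(\psi^0)^n(\Pi z)=D\Pi(F^nz)\,DF^n(z)\,D\Pi(z)^{-1}$, and $D\Pi$ and its inverse are bounded on the compact set $\Sigma$. So $\limsup_n\frac1n\log\|D(\psi^0)^n\|>0$ at almost every point of the nonempty open set $\Pi(O_\delta)$.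

\subsection{The disc map is Hamiltonian}\label{sec:hamiltonian}

By Smale's theorem, a diffeomorphism of the closed disc that is the identity near the boundary is joined to the identity by a smooth isotopy supported in a compact subset of the open disc. Let $\eta_s$, $s\in[0,1]$, be such an isotopy from $\mathrm{id}$ to $\psi^0$. It need not preserve area, and we correct it without changing its endpoints.

The forms $\eta_s^*\omega-\omega$ have support in a fixed compact set and integral $0$, and they vanish for $s=0,1$. We need primitives with the same properties. Identify the open disc with $\mathbb R^2$ by a diffeomorphism, and let $u\,dx\wedge dy$ be a form supported in $[-L,L]^2$ with $\int u=0$. Fix a function $e$ supported in $[-L,L]$ with $\int e=1$, and put $m(x)=\int_{\mathbb R}u(x,y)\,dy$. The $1$-form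
\[
\theta=-\Big(\int_{-\infty}^y\big(u(x,y')-m(x)e(y')\big)\,dy'\Big)dx+\Big(\int_{-\infty}^xm(x')\,dx'\Big)e(y)\,dy
\]
is supported in $[-L,L]^2$, satisfies $d\theta=(u-me)\,dx\wedge dy+me\,dx\wedge dy=u\,dx\wedge dy$, and depends linearly on $u$. So $\eta_s^*\omega-\omega=d\theta_s$, where $\theta_s$ is smooth in $s$, supported in a fixed compact set, and $\theta_0=\theta_1=0$. Moser's method, applied for each $s$ to $\omega'=\eta_s^*\omega$ and $\theta_s$, gives compactly supported diffeomorphisms $\kappa_s$, smooth in $s$, with $\kappa_s^*\eta_s^*\omega=\omega$ and $\kappa_0=\kappa_1=\mathrm{id}$. Then $\eta_s\circ\kappa_s$ is an area-preserving isotopy from $\mathrm{id}$ to $\psi^0$, supported in some $\bar D_{R'}$ with $R'<R_0$. Reparametrize it by $s=s(t)$ with $s$ constant near $t=0$ and near $t=1$, and let $Y^0_t$ be the generating vector field; it vanishes for $t$ near $0$ and $1$. The forms $\iota_{Y^0_t}\omega$ are closed, since the isotopy preserves $\omega$. Let $H^0_t$ be the primitive that vanishes at a fixed point of the annulus $D_{R_0}\setminus\bar D_{R'}$. The annulus is connected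 and $dH^0_t=0$ on it, so $H^0_t$ is supported in $\bar D_{R'}$; also $H^0_t=0$ for $t$ near $0$ and $1$, so $H^0$ is a smooth function on $D_{R_0}\times\mathbb R/\mathbb Z$. This proves Proposition~\ref{prop:disc}. \qed

\subsection{Insertion into a Reeb flow}\label{sec:insert}

The function $H^0$ may be large, and the form built from it must be contact. Rescaling makes the Hamiltonian small and leaves the derivative of the map unchanged. For $\varepsilon>0$ let $H_t(z)=\varepsilon^2H^0_t(z/\varepsilon)$, extended by $0$ outside $D_{\varepsilon R_0}$. It generates $Y_t(z)=\varepsilon Y^0_t(z/\varepsilon)$. Let $\psi_t$ be the isotopy generated by $Y_t$ with $\psi_0=\mathrm{id}$. Its time-one map is $\psi(z)=\varepsilon\psi^0(z/\varepsilon)$, with $D\psi^n(z)=D(\psi^0)^n(z/\varepsilon)$. Hence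
\[
G=\Big\{z\in D_{\varepsilon R_0}:\ \limsup_{n\to\infty}\tfrac1n\log\|D\psi^n(z)\|>0\Big\}
\]
has positive area, while $|H|=O(\varepsilon^2)$ and $|Y|=O(\varepsilon)$.

\emph{The normal form.} Let $\beta=\frac12(x\,dy-y\,dx)$, so $d\beta=\omega$, and let $(M,\xi)$ be given. A knot is positively transverse if a contact form defining the cooriented structure $\xi$ is positive on its tangent vectors. Such knots exist in every Darboux ball: for the form $dt+\beta$ on $\mathbb R^3$, take a small counterclockwise circle about the origin in the plane $t=0$. By the neighborhood theorem for transverse knots \cite[\S2.5]{Geiges}, such a knot has a neighborhood $N\cong D_R\times\mathbb R/\mathbb Z$ on which $\xi=\ker(dt+\beta)$ as cooriented plane fields. A contact form for $\xi$ is a positive multiple of $dt+\beta$ on $N$. After shrinking $R$ and multiplying by a positive function on $M$, we obtain a contact form $\alpha_0$ for $\xi$ with $\alpha_0=dt+\beta$ on $N$.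

\emph{The new form.} Let $\varepsilon R_0<R$ and, for $s\in[0,1]$, put $\alpha_s=(1+sH)\,dt+\beta$ on $N$ and $\alpha_s=\alpha_0$ elsewhere. Let $d_z$ be the differential in the disc variables. On $N$ we have $d\alpha_s=s\,d_zH\wedge dt+\omega$. On the disc $\beta\wedge\omega=0$, and contracting with $Y_t$ gives $\beta\wedge d_zH=\beta\wedge\iota_{Y_t}\omega=\beta(Y_t)\,\omega$. Therefore
\begin{equation}\label{eq:factor}
\alpha_s\wedge d\alpha_s=dt\wedge\big((1+sH)\,\omega+s\,\beta\wedge d_zH\big)=\big(1+sH+s\beta(Y_t)\big)\,dt\wedge\omega .
\end{equation}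
For small $\varepsilon$ the factor lies in $[\frac12,2]$ for all $s$, so the $\alpha_s$ are contact forms. Gray's stability theorem states that a smooth path of contact structures on a closed manifold is induced by an isotopy. So $\ker\alpha_1=\Psi_*\xi$ for a diffeomorphism $\Psi$ isotopic to the identity, and $\alpha=\Psi^*\alpha_1$ has kernel $\xi$. The map $\Psi$ conjugates the Reeb flows and identifies the volumes and the adapted metrics with their energies, so we may work with $\alpha_1$.

\emph{The Reeb flow.} Since $d_zH(Y_t)=\omega(Y_t,Y_t)=0$,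
\[
\iota_{\partial_t+Y_t}\,d\alpha_1=d_zH(Y_t)\,dt-d_zH+\iota_{Y_t}\omega=0,\qquad\alpha_1(\partial_t+Y_t)=1+H+\beta(Y_t).
\]
So on $N$ the Reeb field of $\alpha_1$ is $X=(\partial_t+Y_t)/(1+H+\beta(Y_t))$. The orbit of $(z,0)$ passes through the points $(\psi_t(z),t)$, $0\le t\le1$, and returns to $D_R\times\{0\}$ at $(\psi(z),0)$ after a time in $[\frac12,2]$.

\emph{A set of positive volume with $\chi>0$.} Let $T_n(z)\in[\frac n2,2n]$ be the $n$-th return time, so that $(\psi^n(z),0)=\varphi^{T_n(z)}(z,0)$. Differentiating in $z$ gives $D\psi^nv=D\varphi^{T_n}v+dT_n(v)X$ for $v\in T_zD_R$. Let $\pi_z:T_zD_R\to\xi_{(z,0)}$ be the projection along $X$, an isomorphism because $X$ is transverse to both planes. The projection along $X$ commutes with $D\varphi^t$ and removes the last term, so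
\[
D\varphi^{T_n}|_{\xi_{(z,0)}}=\pi_{\psi^n(z)}\circ D\psi^n(z)\circ\pi_z^{-1}.
\]
The maps $\pi_z^{\pm1}$ are uniformly bounded on the compact invariant disc $\bar D_{\varepsilon R_0}$, so $a_{T_n}(z,0)\ge\log\|D\psi^n(z)\|-c$ with $c$ independent of $n$ and $z$. Since $T_n\le2n$ and $T_n\to\infty$, for $z\in G$
\[
\limsup_{T\to\infty}\frac{a_T(z,0)}T\ \ge\ \frac12\limsup_{n\to\infty}\frac1n\log\|D\psi^n(z)\|>0 .
\]
The left side is constant along orbits (Section~\ref{sec:exponent}), so it is positive on the set $\{(\psi_t(z),t):z\in G,\ 0\le t<1\}$. By \eqref{eq:factor} and the invariance of $\omega$ under $\psi_t$, this set has volume at least half the area of $G$. At almost every point of it the limit $\chi$ exists, and there $\chi>0$.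

\emph{An open set with $\chi=0$.} On $(D_R\setminus\bar D_{\varepsilon R_0})\times\mathbb R/\mathbb Z$ we have $X=\partial_t$, so $\varphi^1=\mathrm{id}$ and $\chi=0$.

Thus $\chi$ is not a.e.\ constant, and $\inf\mathcal E\ge\int\chi^2\,\Omega>(\int\chi\,\Omega)^2/\mathrm{Vol}=\mathtt h^2/\mathrm{Vol}$. This proves the first part of Theorem~\ref{thm:counter}.

\subsection{Unbounded ratio on the sphere}

On a general manifold we have no control of $\chi$ outside $N$. On the sphere the flow outside $N$ is periodic, so all of the entropy is confined to a thin solid torus. Let $\alpha_0$ be $\frac1{2\pi}$ times the form of Example~\ref{ex:hopf}; its kernel is $\xi_{\mathrm{std}}$ and its Reeb flow has period $1$. In polar coordinates $w_j=r_je^{i\theta_j}$ with $r_1^2+r_2^2=1$,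
\[
\alpha_0=\frac1{2\pi}\big(r_1^2\,d\theta_1+r_2^2\,d\theta_2\big)=\frac{d\theta_2}{2\pi}+\frac{r_1^2}{2\pi}\,d(\theta_1-\theta_2).
\]
The map $w\mapsto(z,t)$ with $z=w_1\bar w_2/(\sqrt\pi\,|w_2|)$ and $t=\theta_2/2\pi$ is a diffeomorphism from $\{w_2\ne0\}$ onto $D_{1/\sqrt\pi}\times\mathbb R/\mathbb Z$. Since $|z|^2=r_1^2/\pi$ and $\arg z=\theta_1-\theta_2$, it takes $\alpha_0$ to $dt+\frac12|z|^2d\arg z=dt+\beta$. Fix $R<1/\sqrt\pi$ and let $N=D_R\times\mathbb R/\mathbb Z$; its complement has volume $v_0=1-\pi R^2>0$. Form $\alpha_1$ as in Section~\ref{sec:insert}. Outside the invariant solid torus $\bar D_{\varepsilon R_0}\times\mathbb R/\mathbb Z$ the forms $\alpha_1$ and $\alpha_0$ agree, so $\varphi^1=\mathrm{id}$ and $\chi=0$ there. Hence the set $\{\chi>0\}$, which has positive volume, lies in this solid torus, and its volume is at most $2\pi\varepsilon^2R_0^2$ by \eqref{eq:factor}. By \eqref{eq:pesin} and the Cauchy--Schwarz inequality,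
\[
0<\mathtt h^2=\Big(\int_{\{\chi>0\}}\chi\,\Omega\Big)^2\le2\pi\varepsilon^2R_0^2\int_{S^3}\chi^2\,\Omega\le2\pi\varepsilon^2R_0^2\,\inf\mathcal E .
\]
Since $\mathrm{Vol}\ge v_0$, the ratio $\inf\mathcal E\big/(\mathtt h^2/\mathrm{Vol})$ is at least $v_0/(2\pi\varepsilon^2R_0^2)$, which tends to $\infty$ as $\varepsilon\to0$. This completes the proof of Theorem~\ref{thm:counter}. \qed

\section{Attainment of the infimum}\label{sec:attain}

A minimizer cannot be improved by passing to centers of mass. We show that this forces every curve $q_t(x)$ to be a geodesic traversed at constant speed, that the speed is then the same on all orbits, and that only the behaviors of Examples~\ref{ex:hopf} and~\ref{ex:sl2} remain.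

\begin{proof}[Proof of Theorem~\ref{thm:attain}]
Suppose that $g$ attains the infimum, and write $\lambda=\lambda_g$.

\emph{Step 1: $\lambda$ is flow-invariant and $a_T=\lambda T$.} By \eqref{eq:center} and \eqref{eq:lower} with $\Phi(s)=s^2$, for every $T>0$,
\[
\mathcal E(g)\le\mathcal E(g^{(T)})\le\int_M(a_T/T)^2\,\Omega\le\int_M\bar\lambda_T^{\,2}\,\Omega\le\int_M\frac1T\int_0^T(\lambda\circ\varphi^s)^2ds\ \Omega=\mathcal E(g).
\]
All inequalities are equalities. The last two come from the pointwise inequalities $(a_T/T)^2\le\bar\lambda_T^{\,2}\le\frac1T\int_0^T(\lambda\circ\varphi^s)^2ds$ between continuous functions, and $\Omega$ is positive on open sets, so these are equalities at every point. The second is the equality case of the Cauchy--Schwarz inequality on $[0,T]$, so $s\mapsto\lambda(\varphi^sx)$ is constant on $[0,T]$. As $x$ and $T$ are arbitrary, $\lambda$ is flow-invariant, and the first equality becomes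
\begin{equation}\label{eq:exact}
\|D\varphi^T|_{\xi_x}\|=e^{\lambda(x)T}\qquad\text{for all }x\in M,\ T>0 .
\end{equation}

\emph{Step 2: an invariant splitting where $\lambda>0$.} The set $U=\{\lambda>0\}$ is open and invariant, and $\lambda$ is smooth on $U$ because $\lambda^2=\frac12\operatorname{tr}h^2$ is smooth. On $U$ let $E^\pm\subset\xi$ be the eigenlines of $A$ for the eigenvalues $\pm\lambda$; they are smooth line fields. For a unit vector $w\in\xi$ we have $g(Aw,w)\in[-\lambda,\lambda]$, with value $\pm\lambda$ only for $w\in E^\pm$. Fix $x\in U$ and $T>0$. The map $D\varphi^T|_{\xi_x}$ preserves area, so by \eqref{eq:exact} its singular values are $e^{\pm\lambda(x)T}$; let $u^\pm$ be unit vectors with $|D\varphi^Tu^\pm|=e^{\pm\lambda(x)T}$. By \eqref{eq:growth}, the function $t\mapsto\log|D\varphi^tu^\pm|$ has continuous derivative in $[-\lambda(x),\lambda(x)]$ and changes by $\pm\lambda(x)T$ on $[0,T]$. So the derivative equals $\pm\lambda(x)$ throughout, and $D\varphi^tu^\pm\in E^\pm$ for all $t\in[0,T]$, including $t=0$. As $x$ and $T$ are arbitrary, $E^\pm$ are invariant under the flow,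 and $|D\varphi^tv|=e^{\pm\lambda t}|v|$ for $v\in E^\pm$ and all $t\in\mathbb R$.

\emph{Step 3: $\lambda$ is constant.} So far $\lambda$ could differ from orbit to orbit. Invariance gives $d\lambda(v)=d\lambda(D\varphi^tv)$ on $U$. The orbit of $x\in U$ stays in the level set $\{\lambda=\lambda(x)\}$, which is a compact subset of $U$, so $|d\lambda|$ is bounded along it. For $v\in E^-_x$ let $t\to+\infty$, and for $v\in E^+_x$ let $t\to-\infty$; in both cases $|D\varphi^tv|\to0$, so $d\lambda(v)=0$. Also $d\lambda(X)=0$. Hence $\lambda$ is locally constant on $U$. If $\lambda$ takes a value $c>0$, then $\lambda^{-1}(c)$ is closed, nonempty, and open, so it is all of $M$ by connectedness.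

\emph{Step 4: the two cases.} If $\lambda\equiv0$, the curves $q_t(x)$ have speed $0$ by \eqref{eq:speed}, so the flow preserves $g|_\xi$. It also preserves $\alpha$ and the splitting $\mathbb RX\oplus\xi$, hence $g=\alpha\otimes\alpha+g|_\xi$, and $X$ is Killing. If $\lambda\equiv c>0$, then $TM=\mathbb RX\oplus E^-\oplus E^+$ is an Anosov splitting by Step 2. The infimum is attained, so $(M,\alpha)$ is algebraic Anosov by Theorem~\ref{thm:anosov}.

\emph{The converse.} If $X$ is Killing for $g\in\mathcal M(\alpha)$, then $g$ and $d\alpha$ are flow-invariant, and they determine $\phi$ through \eqref{eq:adapted}. So $\mathcal L_X\phi=0$ and $\mathcal E(g)=0=\inf\mathcal E$. Theorem~\ref{thm:formula} gives $\chi=0$ a.e., hence $\mathtt h=0$, and \eqref{eq:guess} holds. If $(M,\alpha)$ is algebraic Anosov, Theorem~\ref{thm:anosov} gives both attainment and \eqref{eq:guess}.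
\end{proof}

Connectedness is used in Step 3 and is needed there: on the disjoint union of Examples~\ref{ex:hopf} and~\ref{ex:sl2} the infimum is attained, although $\lambda$ takes the two values $0$ and $1$ and \eqref{eq:guess} fails. Example~\ref{ex:torus} shows that \eqref{eq:guess} can hold without the infimum being attained.

\begin{thebibliography}{9}

\bibitem{Geiges}
Geiges, \emph{An Introduction to Contact Topology}.

\bibitem{Hozoori}
Surena Hozoori, \emph{Anosov contact metrics, Dirichlet optimization and entropy}, arXiv:2311.15397 (2023).

\bibitem{Pesin}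
Pesin, 1977.

\end{thebibliography}
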